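\title{Induced cycles in graphs with a given number of edges}

\begin{abstract}
How many induced copies of the cycle $C_k$ can a graph with $m$ edges contain? The balanced blow-up of $C_k$ has at least $(m/k)^{k/2}$, and Chao, Cohen Antonir, Li and Yu conjectured that this is asymptotically the maximum. We show that the conjecture fails for $k=5$: blow-ups of the Clebsch graph contain $\frac{3}{2\sqrt2}$ times as many induced pentagons. We also show that for every $k\ge5$ the conjectured value is correct up to a factor less than $3$, and that the edge inducibility of $C_4$ is $\frac12$.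
\end{abstract}

\section{The problem and the results}

All graphs are finite and simple, and $e(H)$ is the number of edges of $H$. An \emph{induced copy} of $G$ in $H$ is a set of vertices on which $H$ induces a graph isomorphic to $G$, and $N_{\mathrm{ind}}(G,H)$ is the number of such sets. For an integer $m\ge0$ let
\[\mathrm{ind}_e(G,m)=\sup\{N_{\mathrm{ind}}(G,H): e(H)=m\}.\]
The growth of this quantity is governed by the \emph{fractional independence number} $\alpha^*(G)$, the maximum of $\sum_v w(v)$ over all $w:V(G)\to[0,1]$ with $w(u)+w(v)\le1$ for every edge $uv$. As a consequence of results of Alon and of Friedgut and Kahn, every graph $G$ without isolated vertices satisfies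
\begin{equation}\label{eq:general}
(1-o_G(1))\Big(\frac{m}{e(G)}\Big)^{\alpha^*(G)}\le \mathrm{ind}_e(G,m)\le\frac{(2m)^{\alpha^*(G)}}{|\mathrm{Aut}(G)|},
\end{equation}
where $\mathrm{Aut}(G)$ is the automorphism group of $G$. The left side comes from replacing each vertex $v$ by an independent set of about $(m/e(G))^{w(v)}$ vertices, for an optimal $w$, and each edge by a complete bipartite graph; the constraint on $w$ says that each of these bipartite graphs has at most $m/e(G)$ edges. So the exponent is known, and what remains is the constant. The \emph{edge inducibility} of $G$ measures it on the scale of the upper bound: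
\[\mathrm{ind}_e(G)=\limsup_{m\to\infty}\frac{|\mathrm{Aut}(G)|\,\mathrm{ind}_e(G,m)}{(2m)^{\alpha^*(G)}}\in[0,1].\]

For the cycle $C_k$ we have $|\mathrm{Aut}(C_k)|=2k$ and $\alpha^*(C_k)=k/2$: the constant weight $\frac12$ attains $k/2$, and adding the $k$ edge constraints gives $2\sum_vw(v)\le k$. The left side of \eqref{eq:general} is then about $(m/k)^{k/2}$, which on the normalized scale is
\[c_k=2k\Big(\frac1{2k}\Big)^{k/2}.\]
Chao, Cohen Antonir, Li and Yu \cite{CCLY} conjectured that this lower bound is the truth:
\begin{equation}\label{eq:conj}
\mathrm{ind}_e(C_k)=c_k .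
\end{equation}
The conjecture is stated in \cite{CCLY} for $k\ge4$. With the definitions above the case $k=4$ cannot hold, because $c_4=\frac18$ while $\mathrm{ind}_e(C_4)=\frac12$ (Theorem~\ref{thm:c4}). The question is therefore whether \eqref{eq:conj} holds for every $k\ge5$. It does not.

\begin{theorem}\label{thm:c5}
We have
\[\mathrm{ind}_e(C_5)\ge\frac{1920}{80^{5/2}}=\sqrt{\frac9{8000}}>\sqrt{\frac8{8000}}=10^{-3/2}=c_5 .\]
Thus \eqref{eq:conj} fails for $k=5$, by a factor of at least $\frac3{2\sqrt2}\approx1.0607$.
\end{theorem}

The two sides of \eqref{eq:general} differ for $C_k$ by the factor $1/c_k=(2k)^{k/2-1}$. The next theorem shows that within this range the conjectured value is off by a bounded factor at most.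

\begin{theorem}\label{thm:upper}
For every $k\ge5$ and every graph $H$ with $m\ge1$ edges,
\[N_{\mathrm{ind}}(C_k,H)\le K_k\Big(\frac mk\Big)^{k/2},\]
where
\[K_5=\sqrt6,\qquad K_6=2\sqrt2,\qquad K_k=\Big(\frac{k-2}{k-4}\Big)^{\frac{k-4}2}<e\quad(k\ge7).\]
Hence $c_k\le\mathrm{ind}_e(C_k)\le K_kc_k$ with $K_k<3$ for all $k\ge5$, and $\frac3{2\sqrt2}c_5\le\mathrm{ind}_e(C_5)\le\sqrt6\,c_5$.
\end{theorem}

\begin{theorem}\label{thm:c4}
We have $\mathrm{ind}_e(C_4)=\frac12$.
\end{theorem}

We do not determine $\mathrm{ind}_e(C_5)$, and we do not decide whether \eqref{eq:conj} holds for individual $k\ge6$. The proofs are self-contained and do not use \eqref{eq:general}.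

\section{Blow-ups and short cycles}\label{sec:blowup}

The \emph{balanced blow-up} $H[n]$ is obtained from $H$ by replacing each vertex by an independent set of $n$ vertices, called a \emph{part}, and each edge by the complete bipartite graph between the two parts. For $k\ge3$ and a graph $H$ with at least one edge put
\[\rho_k(H)=\frac{N_{\mathrm{ind}}(C_k,H)}{(e(H)/k)^{k/2}},\]
so that $\rho_k(C_k)=1$. Blow-ups remove the limit from the problem.

\begin{lemma}\label{lem:blowup}
For every $k\ge3$ we have $\mathrm{ind}_e(C_k)=c_k\cdot\sup_H\rho_k(H)$, the supremum being over all graphs with at least one edge. In particular $\mathrm{ind}_e(C_k)\ge c_k$.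
\end{lemma}

\begin{proof}
If $e(H)=m$, then $2kN_{\mathrm{ind}}(C_k,H)/(2m)^{k/2}=c_k\,\rho_k(H)$. So every term of the limit superior is at most $c_k\sup_H\rho_k(H)$. Conversely, fix $H$. Take an induced copy of $C_k$ in $H$ and one vertex from each of the $k$ corresponding parts of $H[n]$. These vertices form an induced copy in $H[n]$, and different choices give different sets. Hence $N_{\mathrm{ind}}(C_k,H[n])\ge n^kN_{\mathrm{ind}}(C_k,H)$, while $e(H[n])=n^2e(H)$, and so $\rho_k(H[n])\ge\rho_k(H)$ for all $n$. Along the sequence $m=n^2e(H)$ the terms of the limit superior are thus at least $c_k\rho_k(H)$. The last claim is the case $H=C_k$.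
\end{proof}

So \eqref{eq:conj} says that no graph with $m$ edges has more than $(m/k)^{k/2}$ induced copies of $C_k$, and a single finite graph with $\rho_k(H)>1$ refutes it.

For $k=3$ complete graphs do far better than $c_3=6^{-1/2}$: since $6\binom n3/(n(n-1))^{3/2}\to1$, we get $\mathrm{ind}_e(C_3)=1$. For $k=4$ the blow-up $C_4[n]$ is $K_{2n,2n}$, which has $\binom{2n}2^2\sim4n^4$ induced $4$-cycles, four times the number $n^4$ of those with one vertex in each part. The surplus arises because opposite vertices of $C_4$ have the same neighbors and may lie in the same part. It is also all that can be gained.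

\begin{proof}[Proof of Theorem~\ref{thm:c4}]
Let $H$ have $m$ edges and $N$ induced $4$-cycles. Each induced $4$-cycle has two perfect matchings, and each of them is an unordered pair of disjoint edges of $H$ whose four endpoints are the vertex set of the cycle. So a pair of edges arises from at most one induced $4$-cycle, and $2N\le\binom m2$. Thus $N\le m^2/4$ and $\mathrm{ind}_e(C_4)\le 8\cdot\frac{m^2/4}{(2m)^2}=\frac12$. Conversely, $K_{n,n}$ has $m=n^2$ edges and $\binom n2^2\sim m^2/4$ induced $4$-cycles.
\end{proof}

For $k\ge5$ the surplus disappears, and this is what makes \eqref{eq:conj} a natural guess. No two vertices of $C_k$ have the same neighbors, whereas two vertices in one part of a blow-up do. So in a blow-up of $C_k$ with parts of arbitrary sizes $n_1,\dots,n_k$, an induced $C_k$ has exactly one vertex in each part. By the inequality of arithmetic and geometric means (AM--GM), with $n_{k+1}=n_1$, the number of copies is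
\[\prod_in_i=\Big(\prod_in_in_{i+1}\Big)^{1/2}\le\Big(\frac1k\sum_in_in_{i+1}\Big)^{k/2}=\Big(\frac mk\Big)^{k/2}.\]
No blow-up of $C_k$ beats the balanced one, so a counterexample must be built on a different graph.

\section{The Clebsch graph}\label{sec:clebsch}

We look for a graph with $\rho_5>1$. A chord of a $5$-cycle cuts off a triangle, so in a triangle-free graph every $5$-cycle is induced. It therefore suffices to find a triangle-free graph with many $5$-cycles relative to its edges. Both conditions are easy to read off in a Cayley graph of $\mathbb Z_2^r$. Given distinct nonzero generators $g_1,\dots,g_t$, its vertices are the elements of $\mathbb Z_2^r$, and $x,y$ are adjacent when $x+y$ is a generator. A walk of length $p$ from a given vertex is a sequence $(i_1,\dots,i_p)$ of indices, and it is closed exactly when $g_{i_1}+\dots+g_{i_p}=0$. The group is abelian, so a relation among $k$ distinct generators can be walked in all $k!$ orders from every vertex, and this produces many $k$-cycles.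

The case $k=3$ shows the gain. Take $\mathbb Z_2^2$ with generators $e_1,e_2,e_1+e_2$, which sum to $0$. The graph is $K_4$, with $6$ edges. The $3!$ orders and $4$ starting points give $24$ closed walks, each triangle accounts for $6$ of them, and so there are $4$ triangles, against $(6/3)^{3/2}=2\sqrt2$. The same construction with five generators gives the Clebsch graph, also called the folded $5$-cube.

\begin{proof}[Proof of Theorem~\ref{thm:c5}]
Let $Q$ be the Cayley graph of $\mathbb Z_2^4$ with generators $g_i=e_i$ for $1\le i\le4$ and $g_5=e_1+e_2+e_3+e_4$. It has $16$ vertices of degree $5$, hence $40$ edges.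

Suppose that $\sum_{i\in I}g_i=0$ with $I\subseteq\{1,\dots,5\}$. If $5\notin I$, then $I=\emptyset$ by linear independence of $e_1,\dots,e_4$. If $5\in I$, then the $i$th coordinate of the sum vanishes only when $i\in I$, so $I=\{1,\dots,5\}$. Apply this to the set of indices that occur an odd number of times in a walk: the walk is closed if and only if the five multiplicities are all even or all odd.

In a walk of odd length the multiplicities have odd sum, so they are not all even. If they are all odd, their sum is at least $5$. Hence $Q$ has no closed walk of length $3$, so it is triangle-free, and a closed walk of length $5$ uses each generator exactly once. There are $16\cdot5!=1920$ such walks. Two of the first five vertices of such a walk differ by a sum of between one and four distinct generators, which is nonzero, so the walk traces a $5$-cycle. Each $5$-cycle is traced by $10$ walks (five starting points, two directions). Thus $Q$ has exactly $192$ five-cycles, all induced, and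
\[\rho_5(Q)=\frac{192}{(40/5)^{5/2}}=\frac{192}{128\sqrt2}=\frac3{2\sqrt2}.\]
By Lemma~\ref{lem:blowup}, $\mathrm{ind}_e(C_5)\ge c_5\rho_5(Q)=10\cdot192/80^{5/2}$. Finally $c_5^2=(10\cdot10^{-5/2})^2=\frac8{8000}$ and $c_5^2\rho_5(Q)^2=\frac8{8000}\cdot\frac98=\frac9{8000}$.
\end{proof}

\begin{remark}
For odd $k\ge7$ the same construction gives nothing. The Cayley graph $Q_k$ of $\mathbb Z_2^{k-1}$ with generators $e_1,\dots,e_{k-1}$ and their sum has $k2^{k-2}$ edges. As above, a closed walk of length $k$ uses each generator once, so there are $2^{k-1}k!/(2k)=2^{k-2}(k-1)!$ cycles of length $k$, and $\rho_k(Q_k)\le r_k:=(k-1)!\,2^{-(k-2)^2/2}$. We have $r_7=720\cdot2^{-25/2}<1$ and $r_{k+2}/r_k=k(k+1)/4^{k-1}<1$.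
\end{remark}

\section{The upper bound}\label{sec:upper}

Fix $k\ge5$ and a graph $H$ with $m$ edges, and let $N=N_{\mathrm{ind}}(C_k,H)$; we may assume $N\ge1$. We write $x\sim y$ for adjacency and $d(x)$ for degrees. Let $\mathcal C$ be the set of sequences $v=(v_1,\dots,v_k)$ such that $v_1v_2\cdots v_kv_1$ is an induced cycle, so that $|\mathcal C|=2kN$.

For even $k$, a sequence in $\mathcal C$ is a list of $k/2$ ordered edges $(v_1,v_2),(v_3,v_4),\dots$, which gives $2kN\le(2m)^{k/2}$, the right side of \eqref{eq:general}. To come close to $(m/k)^{k/2}$ we must show that each edge after the first is chosen from about $m/k$ candidates instead of $2m$. For one given sequence this can fail, since nothing prevents most edges of $H$ from being candidates at one step. It holds on average over the rotations of a fixed cycle: an edge of $H$ meets the neighborhoods of the cycle's vertices in a fixed pattern, and the pattern lets it be a candidate only a few times.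

\subsection{Candidate sets}

Given the vertices $v_1,\dots,v_{j-1}$, we collect the ordered edges that pass all adjacency tests against them which $(v_j,v_{j+1})$ has to pass. For $2\le j\le k-2$, let $F_j$ be the set of ordered pairs $(x,y)$ with $x\sim y$ and
\[x\sim v_{j-1},\qquad x\not\sim v_i\ \ (1\le i\le j-2),\qquad y\not\sim v_i\ \ (1\le i\le j-1).\]
The last edge must close the cycle, so $F_{k-1}$ is the set of $(x,y)$ with $x\sim y$ and
\[x\sim v_{k-2},\qquad x\not\sim v_i\ \ (1\le i\le k-3),\qquad y\sim v_1,\qquad y\not\sim v_i\ \ (2\le i\le k-2).\]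
The candidates for the last vertex alone form the set
\[T=\{y:\ y\sim v_1,\ y\sim v_{k-1},\ y\not\sim v_i\text{ for }2\le i\le k-2\}.\]
These definitions make sense for arbitrary vertices $v_i$; the set $F_j$ depends only on $v_1,\dots,v_{j-1}$, and $T$ only on $v_1,\dots,v_{k-1}$. If $v\in\mathcal C$, then the only neighbors of $v_j$ on the cycle are its predecessor and successor, so
\begin{equation}\label{eq:member}
(v_j,v_{j+1})\in F_j(v)\quad(2\le j\le k-1),\qquad v_k\in T(v).
\end{equation}
This is where we use that the cycle is induced. In particular all these sets are nonempty for $v\in\mathcal C$.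

\begin{example}\label{ex:blowup}
Let $H=C_k[n]$ with parts $V_1,\dots,V_k$ in cyclic order and $v_i\in V_i$, so that $m/k=n^2$ and the neighborhood of $v_i$ is $V_{i-1}\cup V_{i+1}$. Then $d(v_1)=2n$ and $T=V_k$. The set $F_2$ is the union of $V_2\times V_1$, $V_2\times V_3$, $V_k\times V_1$ and $V_k\times V_{k-1}$, so $|F_2|=4n^2$. For $3\le j\le k-1$ we have $F_j=V_j\times V_{j+1}$, of size $n^2$. Indeed, $x\sim v_{j-1}$ puts $x$ in $V_{j-2}\cup V_j$. The case $x\in V_{j-2}$ is excluded by $x\not\sim v_{j-3}$ if $j\ge4$, and by $y\not\sim v_1$ if $j=3$. If $x\in V_j$, then $y\in V_{j-1}$ is excluded by $y\not\sim v_{j-2}$.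
\end{example}

\subsection{Hexagons}\label{sec:hex}

The case $k=6$ shows the method in its simplest form; we prove that $N\le4(m/6)^3$, where \eqref{eq:general} gives $(2m)^3/12=144(m/6)^3$.

Choose an ordered edge $(v_1,v_2)$ uniformly, then $(v_3,v_4)$ uniformly from $F_3$, then $(v_5,v_6)$ uniformly from $F_5$, giving up if a set is empty. By \eqref{eq:member}, each $v\in\mathcal C$ is produced with probability $1/(2m|F_3(v)||F_5(v)|)$, so these numbers sum to at most $1$. It remains to show that each hexagon has a large share of this sum.

Fix an induced hexagon $z_0,\dots,z_5$, indexed by $\mathbb Z_6$, and consider the six sequences $(z_s,z_{s+1},\dots,z_{s+5})$. For an edge $xy$ of $H$ let $U$ be the set of $i$ such that $z_i$ is adjacent to $x$ or to $y$. The edge lies in $F_3$ for the start $s$ only if $s\notin U$ and $s+1\in U$. It lies in $F_5$ only if $s,s+3\in U$ and $s+1,s+2\notin U$. In both cases only one orientation is possible, since the first entry is adjacent to $z_{s+1}$, respectively $z_{s+3}$, and the second is not. The pairs $\{s,s+1\}$ arising from $F_3$ are disjoint, so there are at most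 three of them. If there are three, then $U$ consists of every second index and the edge lies in no $F_5$. Otherwise there are at most two, and the starts for $F_5$ are at least three apart, so there are at most two of those. In all cases the edge is counted at most $4$ times.

The twelve numbers $|F_3|,|F_5|$ belonging to the six starts therefore have sum at most $4m$, and by AM--GM product at most $(m/3)^{12}$. The same holds for the reverse direction. So the geometric mean of $|F_3||F_5|$ over the twelve sequences of the hexagon is at most $(m/3)^2$, and by AM--GM their total probability is at least $12/(2m(m/3)^2)=54/m^3$. Hence $N\le m^3/54=4(m/6)^3$.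

\subsection{Two ways to sample a cycle}

For odd $k$ the sequence cannot be cut into edges; one vertex is left over, at the end or at the beginning, as in $(v_1v_2)(v_3v_4)\,v_5$ and $v_1\,(v_2v_3)(v_4v_5)$. The probability of choosing a single vertex is not controlled by $m$. We therefore use both cuttings and take the geometric mean of the two probabilities. If the first vertex is chosen with probability $d(v_1)/2m$ and the last uniformly from $T$, the single vertices enter only through the ratio $d(v_1)/|T|$ of two comparable quantities. For even $k$ the cuttings $(v_1v_2)\cdots(v_{k-1}v_k)$ and $v_1(v_2v_3)\cdots(v_{k-2}v_{k-1})\,v_k$ lead to the same expression, so one argument serves both parities; for $k=6$ it will improve the constant $4$ to $2\sqrt2$. For $v\in\mathcal C$ let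
\[W(v)=\frac1{2m}\Big(\frac{d(v_1)}{|T(v)|}\Big)^{1/2}\prod_{j=2}^{k-1}|F_j(v)|^{-1/2}.\]

\begin{lemma}\label{lem:sample}
We have $\sum_{v\in\mathcal C}W(v)\le1$.
\end{lemma}

\begin{proof}
Consider two random procedures, each of which gives up if it has to choose from an empty set. The first chooses $(v_1,v_2)$ uniformly among the $2m$ ordered edges and then, for the odd $j=3,5,\dots$ with $j\le k-1$ in turn, chooses $(v_j,v_{j+1})$ uniformly from $F_j$. The second chooses $v_1$ with probability $d(v_1)/2m$, which is a distribution because the degrees sum to $2m$, and then does the same for the even $j=2,4,\dots$ with $j\le k-1$. The procedure whose indices include $k-1$ has now chosen $v_k$. The other one, which is the first if $k$ is odd and the second if $k$ is even, has stopped at $v_{k-1}$, and it chooses $v_k$ uniformly from $T$. Each set is determined by the vertices chosen before it is used.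

Let $P_1(v)$ and $P_2(v)$ be the probabilities that the procedures produce $v$. Then $\sum_{v\in\mathcal C}P_i(v)\le1$ for $i=1,2$. For $v\in\mathcal C$, \eqref{eq:member} shows that each $P_i(v)$ is the probability of the first choice times the reciprocals of the sizes of the sets used. Each of $F_2,\dots,F_{k-1},T$ is used by exactly one procedure, so
\[P_1(v)P_2(v)=\frac1{2m}\cdot\frac{d(v_1)}{2m}\cdot\frac1{|T(v)|}\prod_{j=2}^{k-1}\frac1{|F_j(v)|}=W(v)^2 .\]
Now sum $W=\sqrt{P_1P_2}\le\frac12(P_1+P_2)$ over $\mathcal C$.
\end{proof}

Fix an induced $k$-cycle $C$ in $H$, and let $\mathcal C(C)$ be the set of its $2k$ sequences. We bound the product of $W$ over $\mathcal C(C)$ from below, beginning with the ratio $d(v_1)/|T|$. It is at least $1$ because $T$ consists of neighbors of $v_1$; pairing the two directions doubles this on average.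

\begin{lemma}\label{lem:ratio}
We have $\prod_{v\in\mathcal C(C)}d(v_1)/|T(v)|\ge4^k$.
\end{lemma}

\begin{proof}
For $v\in\mathcal C(C)$ let $\bar v=(v_1,v_k,v_{k-1},\dots,v_2)$. The map $v\mapsto\bar v$ splits $\mathcal C(C)$ into $k$ pairs. The $(k-1)$st entry of $\bar v$ is $v_3$, so the elements of $T(\bar v)$ are adjacent to $v_3$. The elements of $T(v)$ are not, because $2\le3\le k-2$. So $T(v)$ and $T(\bar v)$ are disjoint sets of neighbors of $v_1$, and $|T(v)||T(\bar v)|\le\frac14(|T(v)|+|T(\bar v)|)^2\le\frac14d(v_1)^2$.
\end{proof}

The hypothesis $k\ge5$ is needed here: for $k=4$ and $H=K_{n,n}$, both $T(v)$ and $T(\bar v)$ are the whole neighborhood of $v_1$.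

\subsection{Reduction to a single edge}

Label the vertices of $C$ in cyclic order as $z_i$, $i\in\mathbb Z_k$, and let $v^s=(z_s,z_{s+1},\dots,z_{s+k-1})$ for $s\in\mathbb Z_k$. An \emph{occurrence} of an edge $xy$ of $H$ at level $j$ is a start $s$ together with one of the orientations $(x,y)$, $(y,x)$ that lies in $F_j(v^s)$. Let $a$, $b$ and $\ell$ be the numbers of occurrences of $xy$ at level $2$, at the levels $3,\dots,k-2$ together, and at level $k-1$.

AM--GM is wasteful when the numbers differ in size, and the two extreme levels behave differently from the rest; in Example~\ref{ex:blowup}, $F_2$ is four times as large as the other sets. We therefore allow weights on these two levels.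

\begin{proposition}\label{prop:reduce}
Let $\lambda,\mu,\theta>0$. Suppose that $a/\lambda+b+\ell/\mu\le\theta$ for every induced $k$-cycle of $H$, every cyclic labeling of it and every edge of $H$. Then
\[N\le\sqrt{\frac{\lambda\mu}2}\,\Big(\frac\theta{k-2}\Big)^{(k-2)/2}\Big(\frac mk\Big)^{k/2}.\]
\end{proposition}

\begin{proof}
Let $w_2=1/\lambda$, $w_{k-1}=1/\mu$ and $w_j=1$ otherwise, and put $M=\theta m/(k(k-2))$. Fix $C$ and a labeling. Summing the hypothesis over all edges shows that the $k(k-2)$ numbers $w_j|F_j(v^s)|$, for $s\in\mathbb Z_k$ and $2\le j\le k-1$, have sum at most $\theta m$. By AM--GM their product is at most $M^{k(k-2)}$, that is, $\prod_s\prod_j|F_j(v^s)|\le(\lambda\mu)^kM^{k(k-2)}$. The labeling $i\mapsto z_{-i}$ gives the same bound for the other $k$ sequences of $C$. So the geometric mean of $\prod_j|F_j(v)|$ over the $2k$ sequences $v\in\mathcal C(C)$ is at most $\lambda\mu M^{k-2}$. By Lemma~\ref{lem:ratio} the geometric mean of $d(v_1)/|T(v)|$ is at least $(4^k)^{1/2k}=2$. By AM--GM again,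
\[\sum_{v\in\mathcal C(C)}W(v)\ge2k\cdot\frac1{2m}\cdot\sqrt2\,(\lambda\mu)^{-1/2}M^{-(k-2)/2}.\]
The $N$ sets $\mathcal C(C)$ partition $\mathcal C$, so Lemma~\ref{lem:sample} gives $N\le\frac mk\sqrt{\lambda\mu/2}\,M^{(k-2)/2}$, which is the claim.
\end{proof}

\subsection{Occurrences of one edge}

For an edge $xy$ let $A=\{i:x\sim z_i\}$ and $B=\{i:y\sim z_i\}$, subsets of $\mathbb Z_k$, and let $U=A\cup B$ and $u=|U|$. The endpoints $x,y$ may lie on $C$; nothing below excludes this. The point of the next lemma is that a start $s\in U$ can serve only the extreme levels, and a start $s\notin U$ only one of the middle levels.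

\begin{lemma}\label{lem:edge}
Let $k\ge5$.
\begin{enumerate}
\item[(i)] $a\le u$.
\item[(ii)] $b\le k-u$, and $b\le2$ if $k=5$.
\item[(iii)] $\ell\le k-u$, and $u\ge2$ if $\ell\ge1$. Moreover $\ell\le2$ if $k\in\{5,6\}$, and $\ell\le1$ if $k\ge7$.
\end{enumerate}
\end{lemma}

\begin{proof}
The $i$th entry of $v^s$ is $z_{s+i-1}$. We translate the definitions for the orientation $(x,y)$; for $(y,x)$ the sets $A$ and $B$ are exchanged.

(i) We have $(x,y)\in F_2(v^s)$ exactly when $s\in A\setminus B$. So $a=|A\setminus B|+|B\setminus A|\le u$.

(ii) Let $3\le j\le k-2$. Then $(x,y)\in F_j(v^s)$ means that $s,\dots,s+j-3\notin U$ and $s+j-2\in A\setminus B$. So $s\notin U$, and $s+j-2$ is the first element of $U$ in the order $s,s+1,\dots$. This determines $j$, and the orientation is determined by whether that element lies in $A\setminus B$ or in $B\setminus A$. Each $s\notin U$ thus gives at most one occurrence, and $b\le k-u$. If $k=5$, only $j=3$ occurs, so $s\notin U$ and $s+1\in U$. The pairs $\{s,s+1\}$ for different such $s$ are disjoint, since $s+1\in U$ is not itself such a start, and $\mathbb Z_5$ contains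 at most two disjoint pairs.

(iii) The condition $(x,y)\in F_{k-1}(v^s)$ means that $s\in B\setminus A$, $s+k-3\in A\setminus B$ and $s+1,\dots,s+k-4\notin U$. The orientation is determined by $s$, so $\ell=|L|$, where $L\subseteq U$ is the set of starts that occur. As $k-4\ge1$, the map $s\mapsto s+1$ sends $L$ injectively into the complement of $U$, so $\ell\le k-u$. If $s\in L$, then $s$ and $s+k-3$ are distinct elements of $U$, so $u\ge2$. If $\ell\ge2$, then after each $s\in L$ the next element of $L$ is at least $k-3$ steps ahead, because $s+1,\dots,s+k-4\notin U$. These $\ell$ gaps sum to $k$, so $\ell(k-3)\le k$. This fails for $\ell\ge3$ when $k\ge5$, and for $\ell\ge2$ when $k\ge7$.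
\end{proof}

\subsection{The weights}

For $k\ge7$ and $\lambda=\mu=1$, Lemma~\ref{lem:edge} allows $\theta=k+1$, and Proposition~\ref{prop:reduce} gives a constant that tends to $e^{3/2}/\sqrt2>3$. To do better, suppose that $\lambda\ge1$. Then $a/\lambda+b\le k-u(1-1/\lambda)$ decreases in $u$, and an edge with $\ell=1$ has $u\ge2$. This suggests $\theta=k-2+2/\lambda+1/\mu$. Write it as a sum of $k-2$ terms, namely $2/\lambda$, $1/\mu$ and $k-4$ copies of $\frac{k-2}{k-4}$. AM--GM gives $\frac{\lambda\mu}2\big(\frac\theta{k-2}\big)^{k-2}\ge\big(\frac{k-2}{k-4}\big)^{k-4}$, with equality when all terms are equal. This fixes the choice below.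

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
We verify the hypothesis of Proposition~\ref{prop:reduce} by means of Lemma~\ref{lem:edge}. Let $S=a/\lambda+b+\ell/\mu$.

\emph{Case $k\ge7$.} Take $\mu=\frac{k-4}{k-2}$, $\lambda=2\mu$ and $\theta=k-2+\frac2\mu=\frac{(k-2)^2}{k-4}$. Here $\frac35\le\mu<1$, so $\lambda>1$ and $\theta>k$. If $\ell=0$, then $S\le k-u(1-1/\lambda)\le k<\theta$. If $\ell=1$, then $u\ge2$ and $S\le k-2(1-1/\lambda)+1/\mu=k-2+2/\mu=\theta$. Since $\lambda\mu/2=\mu^2$ and $\theta/(k-2)=1/\mu$, the constant is $\mu\cdot\mu^{-(k-2)/2}=\mu^{-(k-4)/2}=K_k$. With $t=(k-4)/2$ this is $(1+1/t)^t<e$.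

\emph{Case $k=6$.} Take $\lambda=\mu=1$ and $\theta=8$. Then $S\le u+(6-u)+2=8$, and the constant is $\sqrt{1/2}\cdot2^2=2\sqrt2$.

\emph{Case $k=5$.} Take $\lambda=\frac32$, $\mu=1$ and $\theta=6$. If $u\le3$, then $S\le\frac23\cdot3+2+2=6$. If $u=4$, then $b\le1$ and $\ell\le1$, so $S\le\frac83+2<6$. If $u=5$, then $b=\ell=0$ and $S\le\frac{10}3<6$. The constant is $\sqrt{3/4}\cdot2^{3/2}=\sqrt6$.

This proves $\rho_k(H)\le K_k$ for all $H$, and each of $\sqrt6$, $2\sqrt2$, $e$ is less than $3$. Lemma~\ref{lem:blowup} gives $c_k\le\mathrm{ind}_e(C_k)\le K_kc_k$, and the lower bound for $k=5$ is Theorem~\ref{thm:c5}.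
\end{proof}

\begin{remark}
Part of the loss occurs already in Lemma~\ref{lem:sample}. In Example~\ref{ex:blowup} every sequence has $W(v)=\frac1{2kn^2}\cdot\sqrt2\cdot\frac1{2n^{k-2}}$, so each induced cycle contributes $1/(\sqrt2\,n^k)$ to the sum, where $n^k=(m/k)^{k/2}$. Hence an argument that applies Lemma~\ref{lem:sample} with a lower bound on the contribution of a cycle depending only on $m$ and $k$ cannot give a constant below $\sqrt2$. Lemma~\ref{lem:ratio} is tight on this graph; the cause is the size of $F_2$.
\end{remark}

\begin{thebibliography}{1}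

\bibitem{CCLY}
Ting-Wei Chao, Asaf Cohen Antonir, Anqi Li and Hung-Hsun Hans Yu,
\emph{Edge inducibility via local directed graphs},
arXiv:2509.24064 (2025).

\end{thebibliography}
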